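\title{Removing one element at a time between connected polymatroids}

\begin{abstract}
Let $M$ be a connected $k$-polymatroid and let $N\neq M$ be a connected minor of $M$. We prove, for every $k\ge 1$, that some element $e$ of $E(M)-E(N)$ can be deleted or contracted so that the result is connected and still has $N$ as a minor. For $k>2$ this answers a question posed by Gershkoff and Oxley. The proof uses only the submodularity of the rank function, and it locates such elements: if removing an element keeps $N$ but disconnects $M$, then every component that avoids $N$ contains one. We also prove that every element of connectivity at most one can be removed in this way, which contains the theorem of Brylawski and Seymour for matroids. Examples show that these statements are sharp.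
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $k$ be a positive integer. A \emph{$k$-polymatroid} is a pair $M=(E,r)$, where $E=E(M)$ is a finite set and $r$ is an integer-valued function on the subsets of $E$ such that
\begin{enumerate}
\item[(R1)] $r(\emptyset)=0$;
\item[(R2)] $r(X)\le r(Y)$ whenever $X\subseteq Y$ (monotonicity);
\item[(R3)] $r(X)+r(Y)\ge r(X\cup Y)+r(X\cap Y)$ for all $X,Y$ (submodularity);
\item[(R4)] $r(\{e\})\le k$ for all $e\in E$.
\end{enumerate}
The $1$-polymatroids are the matroids, given by their rank functions. For $T\subseteq E$, the \emph{deletion} $M\backslash T$ and the \emph{contraction} $M/T$ have ground set $E-T$ and rank functions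
\[
r_{M\backslash T}(X)=r(X),\qquad r_{M/T}(X)=r(X\cup T)-r(T).
\]
A \emph{minor} of $M$ is obtained from $M$ by a sequence of deletions and contractions. Thus a minor lives on a subset of $E$, and ``has $N$ as a minor'' always means equality with $N$, not isomorphism. We write $M|S$ for $M\backslash(E-S)$, and we omit the braces around a single element, as in $M\backslash e$, $X\cup e$ and $r(e)$. The \emph{connectivity function} of $M$ is
\[
\lambda_M(X)=r(X)+r(E-X)-r(E),
\]
which is nonnegative by (R1) and (R3). A \emph{separator} is a set $X$ with $\lambda_M(X)=0$, and $M$ is \emph{connected} if $\emptyset$ and $E$ are its only separators. In particular, $M$ is connected when $|E|\le 1$. The minimal nonempty separators are the \emph{components} of $M$; they partition $E$ (Lemma~\ref{lem:components}).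

One family of examples shows what these definitions measure. A \emph{set system} assigns a finite set $S_e$ of points to each $e\in E$, where empty and repeated sets are allowed. Let $V(X)=\bigcup_{e\in X}S_e$ and $r(X)=|V(X)|$. This $r$ is submodular because $V(X\cup Y)=V(X)\cup V(Y)$ and $V(X\cap Y)\subseteq V(X)\cap V(Y)$, so we obtain a $k$-polymatroid when all $|S_e|\le k$. Deleting $e$ discards the set $S_e$. Contracting $e$ also removes the points of $S_e$ from all other sets. The number $\lambda(X)=|V(X)\cap V(E-X)|$ counts the points that $X$ shares with its complement. Hence the components of $M$ are those of the \emph{intersection graph}, which has vertex set $E$ and joins $e$ to $f$ when $S_e\cap S_f\neq\emptyset$.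

Let $N$ be a connected minor of a connected $k$-polymatroid $M$. An inductive argument about connected polymatroids would like to walk from $M$ down to $N$ one element at a time without losing connectedness. Call $f\in E(M)-E(N)$ \emph{good} (for $M$ and $N$) if $M\backslash f$ or $M/f$ is connected and has $N$ as a minor. For matroids, Brylawski and Seymour proved that every element of $E(M)-E(N)$ is good. For $k\ge2$ this fails badly.

\begin{example}[Paths]\label{ex:path}
Let $n\ge 1$, and let $P_n$ be the set system on $\{x,e_1,\dots,e_n\}$ with $S_x=\{v_0\}$ and $S_{e_i}=\{v_{i-1},v_i\}$. Its intersection graph is the path $x,e_1,\dots,e_n$, so $P_n$ is a connected $2$-polymatroid, and hence a connected $k$-polymatroid for every $k\ge2$. Let $n\ge2$ and $N=P_n|\{x\}$. For $1\le i<n$, put $L=\{x,e_1,\dots,e_{i-1}\}$ and $R=\{e_{i+1},\dots,e_n\}$; both sets are nonempty. In $P_n\backslash e_i$ the set $L$ covers $v_0,\dots,v_{i-1}$ and $R$ covers $v_i,\dots,v_n$. In $P_n/e_i$ the set $L$ covers $v_0,\dots,v_{i-2}$ (nothing, if $i=1$) and $R$ covers $v_{i+1},\dots,v_n$. So both minors are disconnected, and $e_i$ is not good. Both points of $S_{e_i}$ lie in other sets, so $\lambda(e_i)=2$. The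 element $e_n$ is good, since $P_n\backslash e_n=P_{n-1}$. Thus exactly one of the $n$ elements outside $N$ is good.
\end{example}

The most one can ask for is therefore a single good element. For $k=2$ it is known that one exists whenever $N\ne M$. The question studied here, posed by Gershkoff and Oxley \cite{GO}, is whether this remains true for every $k>2$. One may doubt it: good elements are already scarce for $k=2$, and an element of rank $k$ can be the only link between $k$ different pieces (Example~\ref{ex:star}). On the other hand, when $M$ is a set system and $N$ is a restriction, the question becomes a statement about graphs, and that statement holds whatever $k$ is (Section~\ref{sec:idea}). The second indication is the right one. In fact neither $k$ nor most of the axioms play a role. Call a pair $(E,r)$ a \emph{submodular system} if $E$ is finite and $r$ is a real-valued function on the subsets of $E$ that satisfies (R1) and (R3). Minors, separators, connectedness, components and good elements are defined as above.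

\begin{theorem}\label{thm:main}
Let $k\ge1$, and let $M$ be a connected $k$-polymatroid or, more generally, a connected submodular system. Let $N\neq M$ be a connected minor of $M$. Then there is an element $e$ of $E(M)-E(N)$ such that $M\backslash e$ or $M/e$ is connected and has $N$ as a minor.
\end{theorem}

By Example~\ref{ex:path}, ``an element'' cannot be improved to ``two elements'' for any $k\ge2$, however large $E(M)-E(N)$ is. Applying the theorem to $M$, then to the connected minor that it provides, and so on until the ground set is $E(N)$, gives the desired walk.

\begin{corollary}\label{cor:chain}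
Let $N$ be a connected minor of a connected submodular system $M$, and let $n=|E(M)-E(N)|$. There are connected submodular systems $M=M_0,M_1,\dots,M_n=N$ such that each $M_{i+1}$ is a single-element deletion or contraction of $M_i$.
\end{corollary}

Theorem~\ref{thm:main} follows from a statement that says where good elements are. A nonempty connected minor always lies inside one component (Lemma~\ref{lem:minor}), so the next statement makes sense.

\begin{theorem}\label{thm:local}
Let $M$ be a connected submodular system and let $N$ be a connected minor of $M$ with $E(N)\neq\emptyset$. Let $e\in E(M)-E(N)$, and suppose that $M'\in\{M\backslash e,M/e\}$ has $N$ as a minor but is disconnected. Then every component of $M'$ other than the one containing $E(N)$ contains a good element.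
\end{theorem}

Since components are disjoint, this gives a count.

\begin{corollary}\label{cor:count}
In the setting of Theorem~\ref{thm:local}, if $M'$ has $t\ge2$ components, then there are at least $t-1$ good elements, one in each component of $M'$ that avoids $E(N)$.
\end{corollary}

The bound $t-1$ is attained for every $t\ge2$, with $k=t$ (Example~\ref{ex:star}). Our last result identifies what makes every element good in a matroid.

\begin{theorem}\label{thm:one}
Let $M$ be a connected $k$-polymatroid, let $N$ be a connected minor of $M$, and let $e\in E(M)-E(N)$ satisfy $\lambda_M(e)\le1$. Then $M\backslash e$ or $M/e$ is connected and has $N$ as a minor.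
\end{theorem}

In a matroid $\lambda_M(e)=r(e)-\bigl(r(E)-r(E-e)\bigr)\le r(e)\le 1$ by (R2) and (R4), so Theorem~\ref{thm:one} contains the theorem of Brylawski and Seymour. By Example~\ref{ex:path}, the bound $1$ cannot be replaced by $2$ for any $k\ge2$.

\section{The idea: a shrinking search}\label{sec:idea}

Consider first a connected set system $M$ and a connected restriction $N=M|S$ with $\emptyset\ne S\ne E$. Let $G$ be the intersection graph. It suffices to find a vertex outside $S$ whose deletion leaves $G$ connected. Try any vertex $e\notin S$. If $G-e$ is disconnected, take a component $B$ of $G-e$ that avoids $S$, and try a vertex $b\in B$. Since $G$ is connected, every other component $A$ of $G-e$ contains a neighbor of $e$, so $A\cup e$ is connected in $G-b$. Hence $E-B$ lies in one component of $G-b$, and every other component of $G-b$ lies in $B-b$. If there is such a component, repeat the step with it. The sets in which we search shrink strictly, so the search ends at a suitable vertex, and that vertex lies in $B$.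

In a general polymatroid there is no graph, and the step ``$A\cup e$ stays together'' is false if $b$ is removed in the same way as $e$. Let $M$ be the matroid on $\{a,b,e\}$ with $r(X)=\min\{|X|,2\}$. It is connected, since each element has connectivity $1+2-2=1$. The components of $M\backslash e$ are $\{a\}$ and $\{b\}$, and those of $M\backslash b$ are $\{a\}$ and $\{e\}$: deleting $b$ separates $a$ from $e$. But in $M/b$ every nonempty subset of $\{a,e\}$ has rank $1$, so $M/b$ is connected. With $r(X)=\min\{|X|,1\}$ the roles are exchanged: $M/e$ and $M/b$ both consist of two elements of rank $0$ and are disconnected, while $M\backslash b$ is connected. These two examples suggest the rule that makes the search work in general: \emph{remove $b$ in the way opposite to $e$}.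

Here is the search with this rule for $M=P_3$ and $N=P_3|\{x\}$, starting with the deletion of $e_1$. Every removal is made in $M$ itself.
\begin{center}
\begin{tabular}{lll}
minor & sets & components\\
\hline
$M\backslash e_1$ & $S_x=\{v_0\}$,\ $S_{e_2}=\{v_1,v_2\}$,\ $S_{e_3}=\{v_2,v_3\}$ & $\{x\}$,\ $\{e_2,e_3\}$\\
$M/e_2$ & $S_x=\{v_0\}$,\ $S_{e_1}=\{v_0\}$,\ $S_{e_3}=\{v_3\}$ & $\{x,e_1\}$,\ $\{e_3\}$\\
$M\backslash e_3$ & $S_x=\{v_0\}$,\ $S_{e_1}=\{v_0,v_1\}$,\ $S_{e_2}=\{v_1,v_2\}$ & $\{x,e_1,e_2\}$
\end{tabular}
\end{center}
In the first row the component avoiding $x$ is $B=\{e_2,e_3\}$. We pick $e_2\in B$ and contract it. Now $E-B=\{x,e_1\}$ lies in one component, and the other component $\{e_3\}$ lies in $B-e_2$. We pick $e_3$ and delete it, and the result is connected. In each row $x$ keeps its point $v_0$, so $N$ is a minor. This is no accident: the element removed comes from a component that is separated from $x$. The two facts seen here, that $E-B$ stays together and that $N$ survives, are Lemma~\ref{lem:key} and Lemma~\ref{lem:minor}(b) below.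

\section{Skew sets, components and duality}\label{sec:tools}

Throughout this section $M=(E,r)$ is a submodular system. A minor of $M$ is again a submodular system, because the map $X\mapsto X\cup T$ preserves unions and intersections. A minor of a $k$-polymatroid is a $k$-polymatroid, because $r(T\cup e)-r(T)\le r(e)\le k$ and monotonicity and integrality are inherited.

For disjoint $T$ and $U$, the rank of $Z$ in $(M/T)/U$ is $[r(Z\cup U\cup T)-r(T)]-[r(U\cup T)-r(T)]$, so $(M/T)/U=M/(T\cup U)$. Deletions only restrict the domain of $r$. Hence the order of removal is irrelevant, and every minor has the form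
\begin{equation}\label{eq:minor}
N=M\backslash X/Y,\qquad r_N(Z)=r(Z\cup Y)-r(Y),
\end{equation}
where $X$, $Y$ and $E(N)$ partition $E$. Two consequences are used below. If $E(N)=E$, then $N=M$. If $e\in E-E(N)$, then $N$ is a minor of $M\backslash e$ (when $e\in X$) or of $M/e$ (when $e\in Y$).

A separator of a minor of $M$ is a statement about two disjoint sets that need not cover $E$, so we need a local version of $\lambda$. For disjoint $A,B\subseteq E$ let
\[
\sqcap_M(A,B)=r(A)+r(B)-r(A\cup B).
\]
This is nonnegative by (R1) and (R3), and $\lambda_M(X)=\sqcap_M(X,E-X)$. In a set system it counts the points common to $V(A)$ and $V(B)$. The sets $A$ and $B$ are \emph{skew} if $\sqcap_M(A,B)=0$.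

\begin{lemma}\label{lem:skew}
Let $A,B\subseteq E$ be disjoint, $X\subseteq A$ and $Y\subseteq B$. Then $\sqcap_M(X,Y)\le\sqcap_M(A,B)$. In particular, if $A$ and $B$ are skew, then $X$ and $Y$ are skew, and $(M/Y)|A=M|A$.
\end{lemma}

\begin{proof}
Submodularity for the pairs $X\cup Y,\,A$ and $A\cup Y,\,B$ gives
\[
r(X\cup Y)+r(A)\ge r(A\cup Y)+r(X),\qquad r(A\cup Y)+r(B)\ge r(A\cup B)+r(Y).
\]
Adding and canceling $r(A\cup Y)$ gives the inequality. If $A$ and $B$ are skew, then $r(X\cup Y)-r(Y)=r(X)$ for all $X\subseteq A$, which is the last claim.
\end{proof}

\begin{lemma}\label{lem:components}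
The separators of $M$ are closed under complement, union and intersection. The components partition $E$, and $M$ is disconnected if and only if it has at least two components. If $A$ is a component, then $M|A$ is connected.
\end{lemma}

\begin{proof}
The definition gives $\lambda(X)=\lambda(E-X)$. Adding (R3) for $X,Y$ to (R3) for $E-X,E-Y$ gives $\lambda(X)+\lambda(Y)\ge\lambda(X\cup Y)+\lambda(X\cap Y)$. Since $\lambda\ge0$, the first claim follows.

The intersection of two distinct components is a separator properly contained in one of them, so it is empty. For $e\in E$ let $A_e$ be the intersection of all separators that contain $e$. If $A_e$ had a nonempty proper subset $S$ that is a separator, then one of $S$ and $A_e-S$ would be a smaller separator containing $e$. So $A_e$ is a component, and the components cover $E$. If $S$ is a separator with $\emptyset\ne S\ne E$, then each of $S$ and $E-S$ contains a component; conversely, one of two or more components is a nonempty proper separator.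

Let $A$ be a component and $R=E-A$. Suppose that $A$ is the disjoint union of nonempty skew sets $A_1$ and $A_2$. As $A$ and $R$ are skew, so are $A_2$ and $R$ by Lemma~\ref{lem:skew}. Therefore
\[
r(A_1)+r(A_2\cup R)=r(A_1)+r(A_2)+r(R)=r(A)+r(R)=r(E).
\]
So $A_1$ is a separator of $M$, contrary to the minimality of $A$.
\end{proof}

The next lemma says that the two sides of a separator do not interact when we take minors. Part (a) is our tool for showing that a set lies in one component: exhibit a connected minor on that set. Part (b) keeps $N$ alive during the search.

\begin{lemma}\label{lem:minor}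
Let $S$ be a separator of $M$ and let $N$ be a minor of $M$.
\begin{enumerate}
\item[(a)] The set $S\cap E(N)$ is a separator of $N$. Consequently, if $N$ is connected and $E(N)\ne\emptyset$, then $E(N)$ lies in a single component of $M$.
\item[(b)] If $E(N)\subseteq S$, then $N$ is a minor of $M|S$, and $N$ is a minor of both $M\backslash b$ and $M/b$ for every $b\in E-S$.
\end{enumerate}
\end{lemma}

\begin{proof}
Write $N$ as in \eqref{eq:minor}, and let $Y_1=Y\cap S$ and $Y_2=Y-S$. By Lemma~\ref{lem:skew}, $r(W)=r(W\cap S)+r(W-S)$ for all $W\subseteq E$. Taking $W=Z\cup Y$ and $W=Y$, we get for $Z\subseteq E(N)$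
\begin{equation}\label{eq:split}
r_N(Z)=\bigl[r((Z\cap S)\cup Y_1)-r(Y_1)\bigr]+\bigl[r((Z-S)\cup Y_2)-r(Y_2)\bigr].
\end{equation}
Applying \eqref{eq:split} to $Z\cap S$ and to $Z-S$ shows that the two brackets are $r_N(Z\cap S)$ and $r_N(Z-S)$. With $Z=E(N)$ this says that $S\cap E(N)$ is a separator of $N$. If $N$ is connected and nonempty, some component of $M$ meets $E(N)$ in a nonempty separator of $N$, which must be $E(N)$. This proves (a).

If $E(N)\subseteq S$, the second bracket in \eqref{eq:split} vanishes, so $N$ is the restriction of $(M|S)/Y_1$ to $E(N)$. For $b\in E-S$ we have $(M\backslash b)|S=M|S$, and $(M/b)|S=M|S$ by Lemma~\ref{lem:skew}. This proves (b).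
\end{proof}

Each later argument has a deletion case and a contraction case. In the class of submodular systems a duality exchanges the two; this is the gain from giving up (R2). Define $M^*=(E,r^*)$ by
\[
r^*(X)=r(E-X)-r(E).
\]

\begin{lemma}\label{lem:dual}
The pair $M^*$ is a submodular system, integer-valued if $M$ is, and $(M^*)^*=M$. Moreover $\lambda_{M^*}=\lambda_M$, so $M$ and $M^*$ have the same components and are connected together. For $T\subseteq E$,
\[
(M\backslash T)^*=M^*/T,\qquad (M/T)^*=M^*\backslash T .
\]
Consequently $N$ is a minor of $M$ if and only if $N^*$ is a minor of $M^*$.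
\end{lemma}

\begin{proof}
We have $r^*(\emptyset)=0$, and $r^*$ is submodular because complementation exchanges unions and intersections. Since $r^*(E)=-r(E)$, we get $r^*(E-X)-r^*(E)=r(X)$, which is $(M^*)^*=M$, and
\[
\lambda_{M^*}(X)=[r(E-X)-r(E)]+[r(X)-r(E)]+r(E)=\lambda_M(X).
\]
For $X\subseteq E-T$, the rank of $X$ is $r(E-T-X)-r(E-T)$ in both $(M\backslash T)^*$ and $M^*/T$, and it is $r(E-X)-r(E)$ in both $(M/T)^*$ and $M^*\backslash T$. Hence $(M\backslash X/Y)^*=M^*/X\backslash Y$, and the last claim follows because duality is an involution.
\end{proof}

For a matroid, $|X|+r^*(X)$ is the rank function of the usual dual matroid. The term $|X|$ restores monotonicity and cancels in $\lambda$, so we do not need it.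

\section{Removing an element in the opposite way}\label{sec:key}

We now prove the substitute for the graph-theoretic step of Section~\ref{sec:idea}. If $M'\in\{M\backslash e,M/e\}$ is given and $b\neq e$, let
\[
M_b=\begin{cases} M/b & \text{if } M'=M\backslash e,\\ M\backslash b & \text{if } M'=M/e.\end{cases}
\]
(If $M\backslash e=M/e$, either reading may be fixed.) The reason for this choice is visible in the effect of a contraction on connectivity. For $A\subseteq E-b$,
\begin{equation}\label{eq:contract}
\lambda_{M/b}(A)=[r(A\cup b)-r(b)]+[r(E-A)-r(b)]-[r(E)-r(b)]=\lambda_M(A)-\sqcap_M(A,b).
\end{equation}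
If $A$ is a component of $M\backslash e$ and $b\notin A\cup e$, then $A$ and $b$ are skew in $M$, so contracting $b$ costs $A$ none of its connectivity. Deleting $b$ can cost all of it, as the matroid with $r(X)=\min\{|X|,2\}$ showed.

\begin{lemma}\label{lem:key}
Let $M$ be a connected submodular system, let $e\in E$ and $M'\in\{M\backslash e,M/e\}$. Let $A\ne E-e$ be a component of $M'$ and let $b\in E-e-A$. Then some component of $M_b$ contains $A\cup e$.
\end{lemma}

\begin{proof}
Suppose first that $M'=M\backslash e$, so that $M_b=M/b$. The sets $A$ and $E-e-A$ are skew in $M\backslash e$, hence in $M$, and the second contains $b$. By Lemma~\ref{lem:skew}, $\sqcap_M(A,b)=0$ and $(M/b)|A=M|A=M'|A$. This system is connected by Lemma~\ref{lem:components}, so Lemma~\ref{lem:minor}(a) puts $A$ inside a component $C$ of $M/b$.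

It remains to show that $e\in C$. Suppose not. The difficulty is that $C$ might be larger than $A$, while \eqref{eq:contract} gives information about $A$ only. But $(M/b)|C$ is connected by Lemma~\ref{lem:components}, and since $e\notin C$ it is a minor of $M/b\backslash e=M'/b$, hence of $M'$. By Lemma~\ref{lem:minor}(a), $C$ lies in one component of $M'$. As $C\supseteq A\neq\emptyset$, that component is $A$, and so $C=A$. Thus $\lambda_{M/b}(A)=0$, and \eqref{eq:contract} gives $\lambda_M(A)=0$. Since $\emptyset\ne A\ne E$, this contradicts the connectedness of $M$.

Now suppose that $M'=M/e$, so that $M_b=M\backslash b$. By Lemma~\ref{lem:dual}, $M^*$ is connected and $A$ is a component of $(M/e)^*=M^*\backslash e$. By the first case, $A\cup e$ lies in a component of $M^*/b=(M\backslash b)^*$, which has the same components as $M\backslash b$.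
\end{proof}

The connectedness of $M$ enters only in the last line of the first case, and it is needed: if $A$ is a component of $M$ itself, then $A$ is a separator of $M_b$ by Lemma~\ref{lem:minor}(a), and it does not contain $e$.

\section{Finding good elements}\label{sec:good}

A natural attempt at Theorem~\ref{thm:main} is induction on $|E(M)|$: remove $e$ so that $N$ survives, and pass to the component that contains $E(N)$. This yields a smaller connected minor, but it removes several elements at once, and it says nothing about single-element removals from $M$. The induction below therefore keeps $M$ and $N$ fixed and shrinks only the set in which we search.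

\begin{proof}[Proof of Theorem~\ref{thm:local}]
Fix $M$ and $N$. We argue by induction on $|B|$, over all triples $(e,M',B)$ in which $e$ and $M'$ satisfy the hypotheses and $B$ is a component of $M'$ other than the component $A_0$ that contains $E(N)$. Choose any $b\in B$. Then $b\in E(M)-E(N)$.

\emph{The system $M_b$ has $N$ as a minor.} Since $b\notin A_0$, Lemma~\ref{lem:minor}(b), applied in $M'$ to the separator $A_0$, shows that $N$ is a minor of both $M'/b$ and $M'\backslash b$. If $M'=M\backslash e$, then $M'/b=(M/b)\backslash e$ is a minor of $M_b$. If $M'=M/e$, then $M'\backslash b=(M\backslash b)/e$ is a minor of $M_b$.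

\emph{One component of $M_b$ contains $E-B$.} Let $A\ne B$ be a component of $M'$; the set $A_0$ is one such. Then $A\neq E-e$ and $b\notin A$, so by Lemma~\ref{lem:key} the set $A\cup e$ lies in a component of $M_b$. This component contains $e$, so it is the same for all $A$; call it $A_1$. The sets $A\cup e$ have union $E-B$. Hence $A_1\supseteq E-B\supseteq E(N)$.

If $M_b$ is connected, then $b$ is a good element in $B$. This is the case when $|B|=1$, because then $A_1=E-b$. If $M_b$ is disconnected, it has a component $B_1\ne A_1$, and $B_1\subseteq (E-b)-A_1\subseteq B-b$. The triple $(b,M_b,B_1)$ satisfies the hypotheses and $|B_1|<|B|$, so by induction $B_1\subseteq B$ contains a good element.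
\end{proof}

The connectedness of $N$ and the condition $E(N)\ne\emptyset$ are what single out the component $A_0$. The empty minor is handled separately below.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Since $N\neq M$, the set $E(M)-E(N)$ is nonempty. Suppose first that $E(N)\ne\emptyset$. Pick $e\in E(M)-E(N)$, and pick $M'\in\{M\backslash e,M/e\}$ having $N$ as a minor, which is possible by \eqref{eq:minor}. If $M'$ is connected, then $e$ is good. Otherwise $M'$ has at least two components, exactly one of which contains $E(N)$, and Theorem~\ref{thm:local} gives a good element in any other.

Suppose now that $E(N)=\emptyset$. Then $N$ is a minor of every minor of $M$, so we only need $e$ with $M\backslash e$ or $M/e$ connected. If $E(M)=\{e\}$, then $M\backslash e=N$ is connected. If $|E(M)|\ge2$, choose $x\in E(M)$ and apply the first case to the connected minor $M|\{x\}\neq M$.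
\end{proof}

\begin{example}[Stars]\label{ex:star}
The bound in Corollary~\ref{cor:count} is attained for every $t\ge2$. Let $m=t-1$, and let $M$ be the set system on $\{x,e,f_1,\dots,f_m\}$ with
\[
S_x=\{v_0\},\qquad S_e=\{v_0,w_1,\dots,w_m\},\qquad S_{f_i}=\{w_i\}.
\]
The intersection graph is a star with center $e$, so $M$ is a connected $t$-polymatroid. Let $N=M|\{x\}$, in which $x$ has rank $1$. The deletion $M\backslash e$ has $N$ as a minor and has the $t$ components $\{x\},\{f_1\},\dots,\{f_m\}$. In $M/e$ all sets are empty, so $x$ has rank $0$ in every minor of $M/e$ that contains it, and $N$ is not a minor. Thus $e$ is not good. Each $M\backslash f_i$ still has a star with center $e$ as its intersection graph, so it is connected, and it has $N$ as a restriction. There are exactly $m=t-1$ good elements.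
\end{example}

\section{Elements of connectivity at most one}\label{sec:one}

\begin{proof}[Proof of Theorem~\ref{thm:one}]
In order to use duality, we carry out the argument for a submodular system $M$ with integer-valued $r$; (R2) and (R4) are not used. Write $\lambda=\lambda_M$. Integrality and connectedness are used together, in the form
\begin{equation}\label{eq:gap}
\lambda(X)\ge1\qquad\text{whenever }\emptyset\ne X\ne E .
\end{equation}
One removal of $e$ keeps $N$, by \eqref{eq:minor}. We show first that one removal of $e$ is connected, and then that a single removal has both properties.

\emph{Step 1: $M\backslash e$ or $M/e$ is connected.} Suppose that both are disconnected. Then there are partitions $(A,B)$ and $(C,D)$ of $E-e$ into nonempty sets that separate $M\backslash e$ and $M/e$ respectively. In terms of $r$,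
\[
r(A)+r(B)=r(E-e),\qquad r(C\cup e)+r(D\cup e)=r(E)+r(e).
\]
To obtain information about $M$ we cross the two partitions. Submodularity gives
\begin{align*}
r(A)+r(C\cup e)&\ge r(A\cup C\cup e)+r(A\cap C),\\
r(B)+r(D\cup e)&\ge r(B\cup D\cup e)+r(B\cap D).
\end{align*}
The left sides add up to $r(E-e)+r(E)+r(e)=\lambda(e)+2r(E)$. In $E$, the complement of $A\cap C$ is $B\cup D\cup e$ and the complement of $B\cap D$ is $A\cup C\cup e$, so the right sides add up to $\lambda(A\cap C)+\lambda(B\cap D)+2r(E)$. Hence
\begin{equation}\label{eq:cross}
\lambda(A\cap C)+\lambda(B\cap D)\le\lambda(e)\le1 .
\end{equation}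
Neither set contains $e$, so neither is $E$, and \eqref{eq:gap} forces one of $A\cap C$ and $B\cap D$ to be empty. The roles of $C$ and $D$ are symmetric, so one of $A\cap D$ and $B\cap C$ is empty as well. If $A\cap C=\emptyset$, then $A\cap D=A$ and $B\cap C=C$ are nonempty. If $B\cap D=\emptyset$, then $A\cap D=D$ and $B\cap C=B$ are nonempty. Both cases are contradictions.

\emph{Step 2: the minor $N$.} If $E(N)=\emptyset$, Step 1 finishes the proof. So let $E(N)\neq\emptyset$, and let $M'\in\{M\backslash e,M/e\}$ have $N$ as a minor. If $M'$ is connected, we are done. Otherwise the other removal of $e$ is connected by Step 1, and we must show that it has $N$ as a minor. By Lemma~\ref{lem:dual}, replacing $M$ and $N$ by $M^*$ and $N^*$ preserves integrality, connectedness, the value $\lambda(e)$ and the minor relation, and it exchanges $M\backslash e$ with $M/e$. So we may assume that $M'=M\backslash e$.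

Let $A$ be the component of $M\backslash e$ that contains $E(N)$, and let $B=E-e-A\neq\emptyset$. By Lemma~\ref{lem:minor}(b), $N$ is a minor of $M|A$. It suffices to show that $A$ and $e$ are skew, for then $(M/e)|A=M|A$ by Lemma~\ref{lem:skew}, and $M/e$ has $N$ as a minor. Since $r(B)=r(E-e)-r(A)$,
\[
\lambda(B)=r(B)+r(A\cup e)-r(E)=\bigl[r(e)+r(E-e)-r(E)\bigr]-\bigl[r(A)+r(e)-r(A\cup e)\bigr].
\]
That is, $\sqcap_M(A,e)=\lambda(e)-\lambda(B)$. As $\emptyset\neq B\neq E$, the bound \eqref{eq:gap} and the hypothesis give $\sqcap_M(A,e)\le 1-1=0$, so $A$ and $e$ are skew.
\end{proof}

\begin{remark}\label{rem:hyp}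
The paths of Example~\ref{ex:path} show how Step 1 breaks when a hypothesis is relaxed. For $e=e_i$ with $i<n$ take $A=C=L$ and $B=D=R$. In $P_n$ the set $L$ shares only $v_{i-1}$ with its complement and $R$ shares only $v_i$, so the first inequality in \eqref{eq:cross} holds with equality, as $1+1=2=\lambda(e_i)$, and no contradiction arises. Integrality is needed too. Halving the rank function of $P_n$ gives a submodular system whose minors have the same separators as before, so $e_i$ is still not good, while now $\lambda(e_i)=1$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{GO}
Zachary Gershkoff and James Oxley, \emph{A note on the connectivity of 2-polymatroid minors}, arXiv:1908.09971 (2019).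

\end{thebibliography}
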